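\title{Type and cotype do not control the embeddings between real and complex interpolation spaces}

\begin{abstract}
Veraar and Weis asked whether $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$ whenever $X_0$ and $X_1$ have type $p\in(1,2]$, and whether $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,q}$ whenever $X_0$ and $X_1$ have cotype $q\in[2,\infty)$. We show that both statements are false for all $\theta$, $p$ and $q$. The counterexamples are couples of Hardy spaces on two concentric circles, for which the two embeddings are equivalent to inequalities between a trigonometric polynomial and its coefficients. The same couples give the exact exponents $\min(2,s')$ and $\max(2,s')$ for a couple of copies of a subspace of $L^s$, a characterization of Fourier type by the embeddings, and a sectorial operator with isometric imaginary powers for which the embeddings fail. For couples of Banach function spaces both statements are true.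
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(X_0,X_1)$ be an interpolation couple of complex Banach spaces and let $\theta\in(0,1)$. The complex method produces one intermediate space $[X_0,X_1]_\theta$. The real method produces a scale $(X_0,X_1)_{\theta,r}$, $1\le r\le\infty$, which increases with $r$: a vector is cut into pieces that live at dyadic scales, and the sizes of the pieces are summed in $\ell^r$. (Both methods are recalled in Section~\ref{sec:methods}.) It is natural to ask where the complex space sits in the real scale, and how the answer depends on the geometry of $X_0$ and $X_1$. We write $\hookrightarrow$ for continuous embedding and $s'$ for the conjugate exponent of $s\in[1,\infty]$.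

Three geometric conditions enter. Let $(\varepsilon_k)$ be independent Rademacher variables, that is, independent random signs. A Banach space $X$ has \emph{type} $p\in[1,2]$, respectively \emph{cotype} $q\in[2,\infty]$, if there is a constant $C$ such that for all finite families $(x_k)$ in $X$
\[
\Big(\mathbb E\Big\|\sum_k\varepsilon_kx_k\Big\|^2\Big)^{1/2}\le C\Big(\sum_k\|x_k\|^p\Big)^{1/p},
\]
respectively
\[
\Big(\sum_k\|x_k\|^q\Big)^{1/q}\le C\Big(\mathbb E\Big\|\sum_k\varepsilon_kx_k\Big\|^2\Big)^{1/2},
\]
with a maximum on the left when $q=\infty$. These conditions measure the cancellation in a sum with random signs. Every space has type $1$ by the triangle inequality, and cotype $\infty$ because $x_k=\mathbb E\,\varepsilon_k\sum_l\varepsilon_lx_l$. Type $2$ implies type $p$ for $p\le2$ and cotype $2$ implies cotype $q$ for $q\ge2$, since $\ell^r$-norms decrease as $r$ grows. The space $X$ has \emph{Fourier type} $p\in[1,2]$ if the Fourier transform is bounded from $L^p(\mathbb R;X)$ to $L^{p'}(\mathbb R;X)$, that is, if the Hausdorff--Young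 inequality holds for $X$-valued functions. All three conditions pass to closed subspaces.

The following facts are known; $\theta\in(0,1)$ is arbitrary.
\begin{itemize}
\item[(F1)] For every couple, $(X_0,X_1)_{\theta,1}\hookrightarrow[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,\infty}$.
\item[(F2)] (Peetre) If $X_j$ has Fourier type $p_j\in[1,2]$ for $j=0,1$ and $\frac1p=\frac{1-\theta}{p_0}+\frac\theta{p_1}$, then $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,p'}$.
\item[(F3)] If $X$ has type $p$ and cotype $q$, and $A$ is a sectorial operator on $X$ with a bounded $H^\infty$-calculus of some angle in $(0,\pi)$ (see Section~\ref{sec:bip}), then $(X,D(A))_{\theta,p}\hookrightarrow[X,D(A)]_\theta\hookrightarrow(X,D(A))_{\theta,q}$.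
\end{itemize}
Veraar and Weis \cite{VW} posed the following problem.

\medskip
\noindent\textbf{Problem.} \emph{Let $\theta\in(0,1)$, $p\in(1,2]$ and $q\in[2,\infty)$. Prove or disprove:}
\begin{itemize}
\item[(i)] \emph{if $X_0$ and $X_1$ have type $p$, then $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$;}
\item[(ii)] \emph{if $X_0$ and $X_1$ have cotype $q$, then $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,q}$.}
\end{itemize}
\medskip

The simplest cases point to a positive answer. The excluded exponents $p=1$ and $q=\infty$ give (F1). For Hilbert spaces, which have Fourier type $2$ by Plancherel's theorem, (F2) gives both embeddings with $p=q=2$. For the couples $(X,D(A))$ in (F3) both statements hold. For the couple formed by $\ell^s$ and $\ell^s$ with the weight $2^k$, the first embedding holds exactly for $r\le s$ and the second exactly for $r\ge s$ (Remark~\ref{rem:ls}); since $\ell^s$ has type $s$ when $s\le2$ and cotype $s$ when $s\ge2$, this is what (i) and (ii) predict. The gain over (F2) would be substantial. Let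 $\mathbb T=\mathbb R/2\pi\mathbb Z$ carry normalized Lebesgue measure. Closed subspaces of $L^s(\mathbb T)$ with $2<s<\infty$ have Fourier type $s'$ (Lemma~\ref{lem:ftype}) and type $2$, so (i) would improve the exponent $s'$ given by (F2) to $2$.

Nevertheless, both statements are false.

\begin{theorem}\label{thm:A}
Let $\theta\in(0,1)$.
\begin{itemize}
\item[(1)] For every $p\in(1,2]$ there is a couple $(X_0,X_1)$, with $X_0$ and $X_1$ isometric to the same closed subspace of $L^s(\mathbb T)$ for some $s\in(2,\infty)$, such that $(X_0,X_1)_{\theta,p}\not\hookrightarrow[X_0,X_1]_\theta$. Both spaces have type $2$, hence type $p$.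
\item[(2)] For every $q\in[2,\infty)$ there is a couple $(X_0,X_1)$, with $X_0$ and $X_1$ isometric to the same closed subspace of $L^s(\mathbb T)$ for some $s\in(1,2)$, such that $[X_0,X_1]_\theta\not\hookrightarrow(X_0,X_1)_{\theta,q}$. Both spaces have cotype $2$, hence cotype $q$.
\end{itemize}
\end{theorem}

For the couples behind Theorem~\ref{thm:A} the exponents can be determined exactly.

\begin{theorem}\label{thm:B}
For every $s\in[1,\infty)$ there is a couple $(X_0,X_1)$, with $X_0$ and $X_1$ isometric to the same closed subspace of $L^s(\mathbb T)$, such that for all $\theta\in(0,1)$ and $r\in[1,\infty]$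
\begin{align*}
(X_0,X_1)_{\theta,r}\hookrightarrow[X_0,X_1]_\theta&\iff r\le\min(2,s'),\\
[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,r}&\iff r\ge\max(2,s').
\end{align*}
Hence no exponent $r>1$ makes the first embedding valid for all couples of spaces of type $2$, and for $s=1$ we obtain one couple of spaces of cotype $2$ for which the second embedding holds only for $r=\infty$.
\end{theorem}

The vector-valued version of the construction shows that Fourier type is the right condition for general couples.

\begin{theorem}\label{thm:C}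
Let $X\ne0$ be a complex Banach space, $p\in(1,2]$ and $\theta\in(0,1)$. The following are equivalent:
\begin{itemize}
\item[(a)] $X$ has Fourier type $p$;
\item[(b)] $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$ for all couples with $X_0$ and $X_1$ isometric to closed subspaces of $L^{p'}(\mathbb T;X)$;
\item[(c)] $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,p'}$ for all couples with $X_0$ and $X_1$ isometric to closed subspaces of $L^p(\mathbb T;X)$.
\end{itemize}
\end{theorem}

The couples of Theorem~\ref{thm:B} are of the form $(H,D(A))$, and this shows that in (F3) the bounded $H^\infty$-calculus cannot be replaced by bounded imaginary powers.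

\begin{theorem}\label{thm:D}
Let $1<s<\infty$, $s\ne2$. There is an invertible sectorial operator $A$ of angle $0$ on a closed subspace $H$ of $L^s(\mathbb T)$, with $\|A^{i\tau}\|=1$ for all $\tau\in\mathbb R$, such that for all $\theta\in(0,1)$: if $s>2$, then $(H,D(A))_{\theta,2}\not\hookrightarrow[H,D(A)]_\theta$; if $s<2$, then $[H,D(A)]_\theta\not\hookrightarrow(H,D(A))_{\theta,2}$.
\end{theorem}

In the positive direction, (i) and (ii) hold for couples of lattices of functions.

\begin{theorem}\label{thm:E}
Let $X_0$ and $X_1$ be Banach function spaces over the same $\sigma$-finite measure space, and let $\theta\in(0,1)$. If both have type $p\in[1,2]$, then $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$. If both have cotype $q\in[2,\infty]$, then $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,q}$.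
\end{theorem}

Section~\ref{sec:idea} explains the mechanism and works out one example. Section~\ref{sec:couple} computes the interpolation norms for the Hardy space couple; Theorems~\ref{thm:A}--\ref{thm:D} follow in Sections~\ref{sec:scalar}--\ref{sec:bip}. Section~\ref{sec:lattice}, on Theorem~\ref{thm:E}, depends only on Section~\ref{sec:methods}.

\section{The two interpolation methods}\label{sec:methods}

An \emph{interpolation couple} is a pair of Banach spaces $X_0,X_1$ continuously embedded in one Hausdorff topological vector space. We write $\|\cdot\|_j$ for the norm of $X_j$. For $t>0$ put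
\begin{align*}
K(t,x)&=\inf\{\|a\|_0+t\|b\|_1:\ x=a+b,\ a\in X_0,\ b\in X_1\},&&x\in X_0+X_1,\\
J(t,x)&=\max(\|x\|_0,t\|x\|_1),&&x\in X_0\cap X_1.
\end{align*}
The spaces $X_0+X_1$ and $X_0\cap X_1$ are Banach spaces under $K(1,\cdot)$ and $J(1,\cdot)$, and other values of $t$ give equivalent norms.

\subsection*{The real method}
For $\theta\in(0,1)$ and $r\in[1,\infty]$, the Banach space $(X_0,X_1)_{\theta,r}$ consists of all $x\in X_0+X_1$ with
\[
\|x\|_{\theta,r}=\big\|\big(2^{-k\theta}K(2^k,x)\big)_{k\in\mathbb Z}\big\|_{\ell^r}<\infty .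
\]
Since $K(t,x)$ is nondecreasing and $K(t,x)/t$ is nonincreasing in $t$, we have $K(2^k,x)\le K(t,x)\le2K(2^k,x)$ for $2^k\le t\le2^{k+1}$. So $\|x\|_{\theta,r}$ is equivalent to the norm of $t^{-\theta}K(t,x)$ in $L^r((0,\infty),dt/t)$, with constants that depend only on $\theta$ and $r$. The next lemma, the discrete $J$-method, makes precise that the real norm is an $\ell^r$-sum over scales. Note that $2^{-k\theta}J(2^k,x)=\max_{j=0,1}2^{k(j-\theta)}\|x\|_j$, and put
\[
c_\theta=\frac1{1-2^{-\theta}}+\frac1{1-2^{-(1-\theta)}} .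
\]

\begin{lemma}\label{lem:J}
Let $\theta\in(0,1)$ and $r\in[1,\infty]$.
\begin{itemize}
\item[(a)] Let $x_k\in X_0\cap X_1$, $k\in\mathbb Z$, and $B=\|(2^{-k\theta}J(2^k,x_k))_k\|_{\ell^r}<\infty$. Then $\sum_kx_k$ converges absolutely in $X_0+X_1$, and its sum $x$ satisfies $\|x\|_{\theta,r}\le c_\theta B$.
\item[(b)] Every $x\in(X_0,X_1)_{\theta,r}$ is the sum of a series as in (a) with $B\le6\|x\|_{\theta,r}$.
\item[(c)] If $r<\infty$, then $X_0\cap X_1$ is dense in $(X_0,X_1)_{\theta,r}$.
\end{itemize}
\end{lemma}

\begin{proof}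
(a) The trivial decompositions $x_k=x_k+0=0+x_k$ give $K(2^m,x_k)\le\min(1,2^{m-k})J(2^k,x_k)$. For $m=0$ the right side is at most $\min(1,2^{-k})2^{k\theta}B$, which is summable over $k\in\mathbb Z$. For general $m$,
\[
2^{-m\theta}K(2^m,x)\le\sum_k\kappa_{m-k}\,2^{-k\theta}J(2^k,x_k),\qquad\kappa_n=2^{-n\theta}\min(1,2^n).
\]
Two geometric series give $\sum_n\kappa_n\le c_\theta$, and Young's inequality $\|\kappa*\beta\|_{\ell^r}\le\|\kappa\|_{\ell^1}\|\beta\|_{\ell^r}$ gives the bound.

(b) Let $x\ne0$. Choose $x=a_k+b_k$ with $\|a_k\|_0+2^k\|b_k\|_1\le2K(2^k,x)$ and put $x_k=a_{k+1}-a_k=b_k-b_{k+1}\in X_0\cap X_1$. Since $K(2^{k+1},x)\le2K(2^k,x)$, we get $\|x_k\|_0\le6K(2^k,x)$ and $2^k\|x_k\|_1\le4K(2^k,x)$, so $B\le6\|x\|_{\theta,r}$. Moreover $\sum_{k=-M}^{N-1}x_k=x-b_N-a_{-M}$, where $\|b_N\|_1\le2\cdot2^{-N(1-\theta)}\|x\|_{\theta,r}$ and $\|a_{-M}\|_0\le2\cdot2^{-M\theta}\|x\|_{\theta,r}$ tend to $0$.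

(c) Apply (a) to the tail $x-\sum_{|k|\le N}x_k$ of the series in (b).
\end{proof}

\subsection*{The complex method}
Let $S=\{z\in\mathbb C:0\le\operatorname{Re}z\le1\}$. Calder\'on's space $\mathcal F=\mathcal F(X_0,X_1)$ consists of the bounded continuous functions $F:S\to X_0+X_1$ that are analytic in the interior of $S$ and such that, for $j=0,1$, the function $\tau\mapsto F(j+i\tau)$ is continuous from $\mathbb R$ to $X_j$ and tends to $0$ in $X_j$ as $|\tau|\to\infty$. Its norm is $\|F\|_{\mathcal F}=\max_j\sup_\tau\|F(j+i\tau)\|_j$. The Banach space $[X_0,X_1]_\theta$ consists of the values $F(\theta)$, with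
\[
\|x\|_{[\theta]}=\inf\{\|F\|_{\mathcal F}:\ F\in\mathcal F,\ F(\theta)=x\}.
\]
Lower bounds for this norm come from the \emph{three lines theorem}: if $G$ is a bounded continuous function from $S$ to a Banach space $Y$, analytic in the interior, and $\|G\|_Y\le M$ on both boundary lines, then $\|G(\theta)\|_Y\le M$ (apply the scalar theorem to $\langle G,y^*\rangle$, $y^*\in Y^*$). With $Y=X_0+X_1$ it gives $[X_0,X_1]_\theta\hookrightarrow X_0+X_1$. Upper bounds come from exhibiting a function: if $F:\mathbb C\to X_0\cap X_1$ is entire and bounded on $S$, then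
\begin{equation}\label{eq:upper}
\|F(\theta)\|_{[\theta]}\le\max_{j=0,1}\ \sup_{\tau\in\mathbb R}\|F(j+i\tau)\|_j .
\end{equation}
Indeed, for $\delta>0$ the factor $e^{\delta(z^2-\theta^2)}$ equals $1$ at $\theta$ and has modulus at most $e^\delta e^{-\delta(\operatorname{Im}z)^2}$ on $S$; so $e^{\delta(z^2-\theta^2)}F(z)$ belongs to $\mathcal F$, and we let $\delta\to0$.

Let $\mathcal F_0$ be the linear span of the functions $e^{\delta z^2+\lambda z}x$ with $\delta>0$, $\lambda\in\mathbb R$ and $x\in X_0\cap X_1$. It is dense in $\mathcal F$ \cite[Lemma~4.2.3]{BL}. In particular $X_0\cap X_1$ is dense in $[X_0,X_1]_\theta$: if $G_n\in\mathcal F_0$ and $G_n\to F$ in $\mathcal F$, then $G_n(\theta)\in X_0\cap X_1$ and $\|F(\theta)-G_n(\theta)\|_{[\theta]}\le\|F-G_n\|_{\mathcal F}$.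

Finally, embeddings can be tested on a dense subspace.

\begin{lemma}\label{lem:dense}
Let $Y$ and $Z$ be Banach spaces continuously embedded in $X_0+X_1$, and let $D\subset Y\cap Z$ be a subspace that is dense in $Y$. If $\|d\|_Z\le C\|d\|_Y$ for all $d\in D$, then $Y\hookrightarrow Z$.
\end{lemma}

\begin{proof}
Let $y\in Y$ and $d_n\in D$ with $d_n\to y$ in $Y$. Then $(d_n)$ is Cauchy in $Z$, and its limit there equals $y$ because both convergences imply convergence in $X_0+X_1$. Hence $y\in Z$ and $\|y\|_Z=\lim\|d_n\|_Z\le C\|y\|_Y$.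
\end{proof}

\section{Phases and signs}\label{sec:idea}

Let $e_k(t)=e^{ikt}$ for $t\in\mathbb T$. Consider how one would try to prove (i). Take a finite sum $x=\sum_kx_k$ as in Lemma~\ref{lem:J}, so that the real norm controls the $\ell^p$-norms of the sequences $(\|2^{k(j-\theta)}x_k\|_j)_k$. The obvious analytic function through $x$ is $F(z)=\sum_k2^{k(z-\theta)}x_k$, and its boundary values are
\begin{equation}\label{eq:phases}
F(j+i\tau)=\sum_ke_k(\tau\log2)\,2^{k(j-\theta)}x_k .
\end{equation}
The triangle inequality and \eqref{eq:upper} give the first embedding in (F1). To do better one must use cancellation in \eqref{eq:phases}. The coefficients there are not independent signs; they are the powers of the single unimodular number $2^{i\tau}$. As a function of $\tau$ the sum is a trigonometric polynomial. Fourier type is an estimate for such sums (see \eqref{eq:F1} below), while type is an estimate for sums with independent signs. A counterexample should therefore have two features: no other analytic function does better than $F$,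 and the sums \eqref{eq:phases} are much larger than the same sums with random signs, for \emph{every} $\tau$. The second feature is available in $L^s(\mathbb T)$ when the vectors are the characters themselves: $\sum_ke_k(u)a_ke_k$ is the translate by $u$ of $\sum_ka_ke_k$, so its norm does not depend on $u$, and no cancellation comes from the phases.

Here is the smallest instance, with $s=4$ and $p=2$. For a polynomial $f(w)=\sum_{k\ge0}a_kw^k$ and $\rho>0$ let $M(f,\rho)$ be the norm of $t\mapsto f(\rho e^{it})$ in $L^4(\mathbb T)$. Let $X_0$ and $X_1$ be the completions of the polynomials under $M(\cdot,1)$ and $M(\cdot,2)$: Hardy spaces of the discs of radii $1$ and $2$. Both are isometric to one closed subspace of $L^4(\mathbb T)$, which has type $2$. Test the embedding on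
\[
f_N(w)=\sum_{k=0}^{N-1}2^{-k\theta}w^k .
\]

\emph{The real norm is at most $c_\theta N^{1/2}$.} The monomial $w^k$ has norms $1$ and $2^k$, so $J(2^{-k},w^k)=1$: it lives at the scale $t=2^{-k}$, and different monomials live at different scales. Lemma~\ref{lem:J}(a), with $2^{-k\theta}w^k$ as the piece of index $-k$, gives $\|f_N\|_{\theta,2}\le c_\theta N^{1/2}$.

\emph{The complex norm is at least $M(f_N,2^\theta)$.} Let $F\in\mathcal F$ with $F(\theta)=f_N$, and dilate: $G(z)(t)=F(z)(2^ze^{it})$. On the line $\operatorname{Re}z=j$ this is a rotation of $F(z)$ restricted to the circle of radius $2^j$, so $\|G(z)\|_{L^4}\le\|F\|_{\mathcal F}$. The three lines theorem gives $M(f_N,2^\theta)=\|G(\theta)\|_{L^4}\le\|F\|_{\mathcal F}$. This argument has one gap: inside the strip, $F(z)$ is only known to be holomorphic in the unit disc, and cannot be evaluated on the circle of radius $2^{\operatorname{Re}z}$. The gap is closed in Proposition~\ref{prop:norms} by first reducing $F(z)$ to a polynomial.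

\emph{Comparison.} On the circle of radius $2^\theta$ the function $f_N$ is the Dirichlet sum $D_N=\sum_{k=0}^{N-1}e_k$. Counting pairs $0\le a,b<N$ with $a+b=k$ gives
\begin{equation}\label{eq:Dsq}
D_N^2=\sum_{k=0}^{2N-2}\big(N-|k-N+1|\big)e_k ,
\end{equation}
and by Parseval's identity
\[
\|D_N\|_{L^4}^4=\|D_N^2\|_{L^2}^2=N^2+2\sum_{l=1}^{N-1}l^2=\frac{2N^3+N}3 .
\]
So the complex norm of $f_N$ grows like $N^{3/4}$ and the real norm at most like $N^{1/2}$: statement (i) fails for $p=2$. With random signs, $\mathbb E\|\sum_{k<N}\varepsilon_ke_k\|_{L^4}^4$ counts the quadruples $a+b=c+d$ with $(c,d)=(a,b)$ or $(c,d)=(b,a)$, and equals $2N^2-N$. This is the growth $N^{1/2}$ that type $2$ promises, but the complex method produces only rotations of $D_N$, never a random choice of signs.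

\section{A couple of Hardy spaces}\label{sec:couple}

Let $X\ne0$ be a complex Banach space and $1\le s<\infty$. For $f\in L^s(\mathbb T;X)$ let $\hat f(k)\in X$ be the integral of $e_{-k}f$ over $\mathbb T$; then $\|\hat f(k)\|\le\|f\|_{L^1}\le\|f\|_{L^s}$. Put
\[
H=H^s(\mathbb T;X)=\{f\in L^s(\mathbb T;X):\ \hat f(k)=0\text{ for }k<0\},
\]
a closed subspace of $L^s(\mathbb T;X)$, and let $\mathcal P\subset H$ be the space of finite sums $\sum_{k\ge0}e_kx_k$ with $x_k\in X$. The Fej\'er means
\[
\sigma_Nf=\sum_{k=0}^N\Big(1-\frac k{N+1}\Big)e_k\hat f(k),\qquad f\in H,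
\]
are convolutions with the Fej\'er kernels, which are nonnegative with integral $1$, so they are contractions on $H$. The kernels form an approximate identity and translation is continuous in $L^s(\mathbb T;X)$ because $s<\infty$; hence $\sigma_Nf\to f$ in $H$. Thus $\mathcal P$ is dense in $H$, and $f\in H$ is determined by its coefficients.

For $z\in\mathbb C$ and $f\in\mathcal P$ put
\[
R^zf=\sum_{k\ge0}2^{-kz}e_k\hat f(k).
\]
If $f$ is identified with the polynomial $\sum_k\hat f(k)w^k$, this is the dilation $w\mapsto2^{-z}w$. We have $R^zR^{\zeta}=R^{z+\zeta}$ on $\mathcal P$, so $R^z(\mathcal P)=\mathcal P$. For $z=i\tau$ the operator is the translation $f\mapsto f(\cdot-\tau\log2)$, an isometry. For $z=1$ the series converges absolutely for every $f\in H$ and defines an injective operator $R=R^1$ on $H$ with $\|R\|\le\sum_k2^{-k}=2$. Set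
\begin{equation}\label{eq:couple}
X_0=H,\qquad X_1=R(H),\qquad\|Rh\|_1=\|h\|_H .
\end{equation}
Then $R$ is an isometry of $X_0$ onto $X_1$, and $X_1\hookrightarrow X_0$. Hence $X_0\cap X_1=X_1$ and $X_0+X_1=H$ with equivalent norms. Since $R$ maps the dense subspace $\mathcal P$ of $H$ onto $\mathcal P$, the space $\mathcal P$ is dense in $X_0\cap X_1$. For $X=\mathbb C$ and $s=4$ this is the couple of Section~\ref{sec:idea}.

\begin{proposition}\label{prop:norms}
Let $(X_0,X_1)$ be the couple \eqref{eq:couple}, $\theta\in(0,1)$, $r\in[1,\infty]$ and $f=\sum_ke_kx_k\in\mathcal P$. Then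
\begin{itemize}
\item[(a)] $\|R^\theta f\|_{[\theta]}=\|f\|_{L^s(\mathbb T;X)}$;
\item[(b)] $\|(\|x_k\|)_k\|_{\ell^r}\le\|R^\theta f\|_{\theta,r}\le c_\theta\|(\|x_k\|)_k\|_{\ell^r}$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) \emph{Upper bound.} The function $F(z)=R^zf=\sum_k2^{-kz}e_kx_k$ is entire with values in $X_0\cap X_1$ and bounded on $S$. We have $\|F(i\tau)\|_0=\|R^{i\tau}f\|_H=\|f\|_H$ and $\|F(1+i\tau)\|_1=\|RR^{i\tau}f\|_1=\|f\|_H$. Now \eqref{eq:upper} applies.

\emph{Lower bound.} Let $F\in\mathcal F$ with $F(\theta)=R^\theta f$. We want to apply the three lines theorem to $R^{-z}F(z)$, but $R^{-z}$ is defined only on $\mathcal P$. So we first map $F(z)$ into $\mathcal P$, by an operator that commutes with $R$ and does not increase the norm of $H$; this is what the Fej\'er means provide. Put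
\[
G_N(z)=R^{-z}\sigma_NF(z)=\sum_{k=0}^N\Big(1-\frac k{N+1}\Big)2^{kz}e_k\widehat{F(z)}(k).
\]
The coefficient maps are bounded on $X_0+X_1=H$ and $|2^{kz}|\le2^N$ on $S$ for $0\le k\le N$, so $G_N:S\to H$ is bounded, continuous, and analytic in the interior. On the left line,
\[
\|G_N(i\tau)\|_H=\|\sigma_NF(i\tau)\|_H\le\|F(i\tau)\|_0\le\|F\|_{\mathcal F}.
\]
On the right line, write $F(1+i\tau)=Rh_\tau$ with $\|h_\tau\|_H=\|F(1+i\tau)\|_1\le\|F\|_{\mathcal F}$. Then $G_N(1+i\tau)=R^{-1-i\tau}R\sigma_Nh_\tau=R^{-i\tau}\sigma_Nh_\tau$ has norm at most $\|F\|_{\mathcal F}$. Since $G_N(\theta)=\sigma_Nf$, the three lines theorem gives $\|\sigma_Nf\|_H\le\|F\|_{\mathcal F}$. Let $N\to\infty$ and take the infimum over $F$.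

(b) Put $y_k=2^{-k\theta}x_k$ and $x=R^\theta f=\sum_ke_ky_k$. \emph{Upper bound.} We have $\|e_ky_k\|_0=\|y_k\|$, and $\|e_ky_k\|_1=2^k\|y_k\|$ because $e_ky_k=R(2^ke_ky_k)$. Hence $2^{k\theta}J(2^{-k},e_ky_k)=\|x_k\|$, and Lemma~\ref{lem:J}(a) applies with $e_ky_k$ as the piece of index $-k$.

\emph{Lower bound.} Let $x=a+b$ with $a\in X_0$ and $b=Rh\in X_1$. Then $\|\hat a(k)\|\le\|a\|_0$ and $\|\hat b(k)\|=2^{-k}\|\hat h(k)\|\le2^{-k}\|b\|_1$, so $\|y_k\|\le\|a\|_0+2^{-k}\|b\|_1$. The infimum over decompositions gives $\|x_k\|=2^{k\theta}\|y_k\|\le2^{k\theta}K(2^{-k},x)$ for $k\ge0$, and the right sides form part of the sequence that defines $\|x\|_{\theta,r}$.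
\end{proof}

Part (b) does not depend on $s$: the real method separates the frequencies and forgets how they interact, while the complex method retains the full $L^s$-norm. The two embeddings thus become inequalities of Hausdorff--Young type,
\begin{align}
\Big\|\sum_ke_kx_k\Big\|_{L^s(\mathbb T;X)}&\le C\,\|(\|x_k\|)_k\|_{\ell^r},\label{eq:U}\\
\|(\|x_k\|)_k\|_{\ell^r}&\le C\,\Big\|\sum_ke_kx_k\Big\|_{L^s(\mathbb T;X)}.\label{eq:L}
\end{align}

\begin{corollary}\label{cor:test}
Let $(X_0,X_1)$ be the couple \eqref{eq:couple}, $\theta\in(0,1)$ and $r\in[1,\infty]$.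
\begin{itemize}
\item[(1)] If $(X_0,X_1)_{\theta,r}\hookrightarrow[X_0,X_1]_\theta$, then there is $C$ such that \eqref{eq:U} holds for all finite families $(x_k)_{k\ge0}$ in $X$. For $r<\infty$ the converse holds.
\item[(2)] $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,r}$ if and only if there is $C$ such that \eqref{eq:L} holds for all finite families $(x_k)_{k\ge0}$ in $X$.
\end{itemize}
\end{corollary}

\begin{proof}
An embedding, applied to $R^\theta f\in X_0\cap X_1$ with $f\in\mathcal P$, gives the inequality by Proposition~\ref{prop:norms}. Conversely, the inequality gives the norm estimate on $R^\theta(\mathcal P)=\mathcal P$. This space is dense in $X_0\cap X_1$, which is continuously and densely embedded in $[X_0,X_1]_\theta$ and, for $r<\infty$, in $(X_0,X_1)_{\theta,r}$. Lemma~\ref{lem:dense} applies.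
\end{proof}

\begin{remark}\label{rem:ls}
The proofs above use only that the $e_k$ and the coefficient maps have norm $1$, that the $R^{i\tau}$ are isometries, and that there are contractive, finitely supported multipliers $\sigma_N$ with $\sigma_Nf\to f$. All this holds when $H$ is replaced by $\ell^s$ over $\{0,1,2,\dots\}$, $1\le s<\infty$, with $e_k$ the unit vectors and $\sigma_N$ the truncation to the coordinates $k\le N$. Then $X_1$ is $\ell^s$ with the weight $2^k$, and the $L^s$-norm in \eqref{eq:U} and \eqref{eq:L} becomes the $\ell^s$-norm of the coefficients. So the first embedding holds if and only if $r\le s$ and the second if and only if $r\ge s$. The difference from $H^s$ is that the norm of $\ell^s$ is invariant under all changes of sign of the coefficients, not only under the phases $2^{-ik\tau}$.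
\end{remark}

\section{The scalar couple: exact exponents}\label{sec:scalar}

In this section $X=\mathbb C$, and $\|\cdot\|_{L^s}$ is the norm of $L^s(\mathbb T)$. Khintchine's inequality states that for $1\le s<\infty$ there are constants $0<A_s\le B_s$ with
\[
A_s\Big(\sum_k|a_k|^2\Big)^{1/2}\le\Big(\mathbb E\Big|\sum_k\varepsilon_ka_k\Big|^s\Big)^{1/s}\le B_s\Big(\sum_k|a_k|^2\Big)^{1/2}
\]
for all finite families of scalars. Integrating its $s$-th power over $\mathbb T$, we see that $(\mathbb E\|\sum_k\varepsilon_kf_k\|_{L^s}^s)^{1/s}$ lies between $A_sV$ and $B_sV$, where $V=\|(\sum_k|f_k|^2)^{1/2}\|_{L^s}$.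

Recall that $L^s$ has type $\min(s,2)$ and cotype $\max(s,2)$ for $1\le s<\infty$. The two cases that the theorems need follow from the last sentence. If $s\ge2$, then $(\mathbb E\|\sum_k\varepsilon_kf_k\|_{L^s}^2)^{1/2}\le B_sV$ by H\"older's inequality in the random variable, and $V^2=\|\sum_k|f_k|^2\|_{L^{s/2}}\le\sum_k\|f_k\|_{L^s}^2$; this is type $2$. If $s\le2$, then $A_sV\le(\mathbb E\|\sum_k\varepsilon_kf_k\|_{L^s}^2)^{1/2}$, and Minkowski's inequality in $\ell^{2/s}$, applied to the integral over $\mathbb T$ of the sequence $(|f_k(t)|^s)_k$, gives $(\sum_k\|f_k\|_{L^s}^2)^{1/2}\le V$; this is cotype $2$.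

To find necessary conditions in \eqref{eq:U} and \eqref{eq:L} we test on polynomials with about $N$ coefficients of size about $1$, so that the $\ell^r$-norm is about $N^{1/r}$. There are two extreme shapes. A polynomial concentrated on an arc of length $1/N$ with height $N$ has $L^s$-norm about $N^{1/s'}$; a polynomial with suitable signs has $L^s$-norm about $N^{1/2}$. For the first shape we use the shifted Fej\'er kernel $D_N^2/N$, whose $L^1$-norm is exactly $1$, so that $s=1$ needs no separate treatment.

\begin{lemma}\label{lem:test}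
Let $1\le s<\infty$, $1\le r\le\infty$ and $N\ge1$.
\begin{itemize}
\item[(a)] The polynomial $\Phi_N=D_N^2/N\in\mathcal P$ satisfies $\frac1{4\pi}N^{1/s'}\le\|\Phi_N\|_{L^s}\le N^{1/s'}$ and $\frac12N^{1/r}\le\|\hat\Phi_N\|_{\ell^r}\le2N^{1/r}$.
\item[(b)] There is a choice of signs with $\|\sum_{k<N}\pm e_k\|_{L^s}\ge A_sN^{1/2}$, and a choice of signs with $\|\sum_{k<N}\pm e_k\|_{L^s}\le B_sN^{1/2}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $\|\Phi_N\|_{L^1}=\|D_N\|_{L^2}^2/N=1$ and $|\Phi_N|\le N$, so $\|\Phi_N\|_{L^s}^s\le N^{s-1}$. For $|t|\le1/N$ we have $|D_N(t)|\ge\sum_{k<N}\cos kt\ge N\cos1\ge N/2$, so $|\Phi_N|\ge N/4$ on a set of measure $1/(\pi N)$, and $\|\Phi_N\|_{L^s}\ge\frac N4(\pi N)^{-1/s}\ge\frac1{4\pi}N^{1/s'}$. By \eqref{eq:Dsq} the nonzero coefficients are $1-|k-N+1|/N\in(0,1]$ for $0\le k\le2N-2$. There are fewer than $2N$ of them, and the $2\lfloor N/2\rfloor+1\ge N$ coefficients with $|k-N+1|\le N/2$ are at least $1/2$.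

(b) For $f_k=e_k$, $0\le k<N$, we have $V=N^{1/2}$. So the average of $\|\sum_{k<N}\pm e_k\|_{L^s}^s$ over all signs lies between $A_s^sN^{s/2}$ and $B_s^sN^{s/2}$; some term is at least the average and some term is at most the average.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Take the couple \eqref{eq:couple} with $X=\mathbb C$, and write $f=\sum_ke_kx_k\in\mathcal P$, $x=(x_k)$. We use Corollary~\ref{cor:test}, Parseval's identity, the monotonicity of $L^s(\mathbb T)$-norms in $s$, and the Hausdorff--Young inequalities $\|f\|_{L^{a'}}\le\|x\|_{\ell^a}$ and $\|x\|_{\ell^{a'}}\le\|f\|_{L^a}$ for $1\le a\le2$.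

\emph{First embedding.} If it holds, then \eqref{eq:U} and Lemma~\ref{lem:test} give $\frac1{4\pi}N^{1/s'}\le2CN^{1/r}$ and $A_sN^{1/2}\le CN^{1/r}$ for all $N$. Hence $r\le s'$ and $r\le2$. Conversely, let $r\le\min(2,s')$; in particular $r<\infty$. If $s\ge2$, then $\|f\|_{L^s}\le\|x\|_{\ell^{s'}}\le\|x\|_{\ell^r}$. If $s\le2$, then $\|f\|_{L^s}\le\|f\|_{L^2}=\|x\|_{\ell^2}\le\|x\|_{\ell^r}$. So \eqref{eq:U} holds.

\emph{Second embedding.} If it holds, then \eqref{eq:L} and Lemma~\ref{lem:test} give $\frac12N^{1/r}\le CN^{1/s'}$ and $N^{1/r}\le CB_sN^{1/2}$ for all $N$. Hence $1/r\le1/s'$ and $1/r\le1/2$, that is, $r\ge\max(2,s')$; for $s=1$ this means $r=\infty$. Conversely, let $r\ge\max(2,s')$. If $s\ge2$, then $\|x\|_{\ell^r}\le\|x\|_{\ell^2}=\|f\|_{L^2}\le\|f\|_{L^s}$. If $s\le2$, then $\|x\|_{\ell^r}\le\|x\|_{\ell^{s'}}\le\|f\|_{L^s}$. So \eqref{eq:L} holds.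

\emph{Consequences.} Given $r>1$, choose $s\in[2,\infty)$ with $s'<r$; the spaces have type $2$ and the first embedding fails. For $s=1$ the spaces have cotype $2$ and $\max(2,s')=\infty$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
(1) Since $p\in(1,2]$, we have $2\le p'<\infty$. Choose $s\in(p',\infty)$ and take the couple of Theorem~\ref{thm:B}. Then $s>2$, so the spaces have type $2$, and $\min(2,s')=s'<p$, so the first embedding fails for $r=p$.

(2) Since $q\in[2,\infty)$, we have $1<q'\le2$. Choose $s\in(1,q')$. Then $s<2$, so the spaces have cotype $2$, and $\max(2,s')=s'>q$, so the second embedding fails for $r=q$.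
\end{proof}

The hypotheses $p>1$ and $q<\infty$ are used only to find room for $s$; without them the embeddings hold by (F1). The failures in Theorem~\ref{thm:A} come from $\Phi_N$ alone, and since $1<s<\infty$ the spaces are reflexive.

\begin{remark}
For a fixed couple of spaces with nontrivial type, that is, type greater than $1$, some exponent $r>1$ does work in the first embedding. This follows from Bourgain's theorem that nontrivial type implies nontrivial Fourier type, together with (F2). By Theorem~\ref{thm:B}, this $r$ cannot be determined from the type exponent.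
\end{remark}

\section{Fourier type}\label{sec:fourier}

Let $Y$ be a Banach space and $p\in(1,2]$. We use the standard equivalence of three properties (Kwapie\'n; see \cite[Section~2.4]{HNVW}): $Y$ has Fourier type $p$; the map $(y_k)\mapsto\sum_ke_ky_k$ is bounded from $\ell^p(\mathbb Z;Y)$ to $L^{p'}(\mathbb T;Y)$; the map $f\mapsto\hat f$ is bounded from $L^p(\mathbb T;Y)$ to $\ell^{p'}(\mathbb Z;Y)$. Finitely supported sequences are dense in $\ell^p(\mathbb Z;Y)$, and trigonometric polynomials are dense in $L^p(\mathbb T;Y)$ by Fej\'er summation. So Fourier type $p$ is equivalent to each of the following inequalities, required for all finite families $(y_k)_{k\in\mathbb Z}$ in $Y$: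
\begin{align}
\Big\|\sum_ke_ky_k\Big\|_{L^{p'}(\mathbb T;Y)}&\le C\Big(\sum_k\|y_k\|^p\Big)^{1/p},\label{eq:F1}\\
\Big(\sum_k\|y_k\|^{p'}\Big)^{1/p'}&\le C\Big\|\sum_ke_ky_k\Big\|_{L^p(\mathbb T;Y)}.\label{eq:F2}
\end{align}
These are \eqref{eq:U} with $(s,r)=(p',p)$ and \eqref{eq:L} with $(s,r)=(p,p')$, which explains the exponents in Theorem~\ref{thm:C}. To apply (F2) we need Fourier type for the spaces of $X$-valued functions. For each exponent we use the inequality whose $L$-norm has that exponent, so that Fubini's theorem applies.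

\begin{lemma}\label{lem:ftype}
If $X$ has Fourier type $p\in(1,2]$, then so do $L^{p'}(\mathbb T;X)$, $L^p(\mathbb T;X)$ and their closed subspaces.
\end{lemma}

\begin{proof}
Let $Y=L^{p'}(\mathbb T;X)$ and let $(f_k)$ be a finite family in $Y$. Fubini's theorem, \eqref{eq:F1} in $X$ for the vectors $f_k(u)$, and the triangle inequality in $L^{p'/p}(\mathbb T)$, valid since $p\le p'$, give
\[
\Big\|\sum_ke_kf_k\Big\|_{L^{p'}(\mathbb T;Y)}\le C\Big\|\sum_k\|f_k(\cdot)\|^p\Big\|_{L^{p'/p}}^{1/p}\le C\Big(\sum_k\|f_k\|_Y^p\Big)^{1/p}.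
\]
This is \eqref{eq:F1} in $Y$. Now let $Y=L^p(\mathbb T;X)$. Minkowski's inequality in $\ell^{p'/p}$, applied to the integral over $\mathbb T$ of the sequence $(\|f_k(u)\|^p)_k$, then \eqref{eq:F2} in $X$ for the vectors $f_k(u)$ and Fubini's theorem, give
\[
\Big(\sum_k\|f_k\|_Y^{p'}\Big)^{1/p'}\le\Big\|\Big(\sum_k\|f_k(\cdot)\|^{p'}\Big)^{1/p'}\Big\|_{L^p}\le C\Big\|\sum_ke_kf_k\Big\|_{L^p(\mathbb T;Y)}.
\]
This is \eqref{eq:F2} in $Y$. Both inequalities restrict to closed subspaces.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]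
If (a) holds, then in (b) and in (c) both $X_0$ and $X_1$ have Fourier type $p$ by Lemma~\ref{lem:ftype}, and (F2) with $p_0=p_1=p$ gives the embeddings.

Assume (b) and apply it to the couple \eqref{eq:couple} with $s=p'$, which is finite because $p>1$. Corollary~\ref{cor:test}(1) with $r=p$ gives \eqref{eq:F1} in $X$ for finite families indexed by $k\ge0$. A finite family indexed by $\mathbb Z$ is reduced to this case by multiplying $\sum_ke_kx_k$ by $e_m$ with $m$ large, which changes neither side. Hence (a) holds. Assume (c) and apply it with $s=p$. Corollary~\ref{cor:test}(2) with $r=p'$ gives \eqref{eq:F2} in $X$ for families indexed by $k\ge0$, and the same multiplication gives (a).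
\end{proof}

\section{Bounded imaginary powers}\label{sec:bip}

We recall the definitions. For $\nu\in(0,\pi)$ let $\Sigma_\nu=\{z\ne0:|\arg z|<\nu\}$. A closed, densely defined operator $A$ on a Banach space is \emph{sectorial of angle} $\omega\in[0,\pi)$ if for every $\nu\in(\omega,\pi)$ the resolvent $(z-A)^{-1}$ exists for $z\notin\overline{\Sigma_\nu}$ and $\|z(z-A)^{-1}\|$ is bounded on this set. The domain $D(A)$ carries the graph norm. Let $A$ be injective, let $\varphi(z)=z(1+z)^{-2}$, and let $g$ be bounded and holomorphic on $\Sigma_\nu$ with $\nu>\omega$. For $\eta\in(\omega,\nu)$, with $\partial\Sigma_\eta$ oriented from $\infty e^{i\eta}$ through $0$ to $\infty e^{-i\eta}$, the integral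
\[
(g\varphi)(A)=\frac1{2\pi i}\int_{\partial\Sigma_\eta}g(z)\varphi(z)(z-A)^{-1}\,dz
\]
converges absolutely in operator norm, because $|\varphi(z)|\le C\min(|z|,|z|^{-1})$ on the contour. One defines $g(A)=\big(A(1+A)^{-2}\big)^{-1}(g\varphi)(A)$ with its natural domain. This operator is closed, as the composition of a bounded operator with the inverse of a bounded injective operator. The operator $A$ has a \emph{bounded $H^\infty$-calculus of angle $\nu$} if $\|g(A)\|\le C\sup|g|$ for all such $g$, and \emph{bounded imaginary powers} if $A^{i\tau}=g(A)$, $g(z)=z^{i\tau}$, is bounded for every $\tau\in\mathbb R$. The first property implies the second.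

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Let $X=\mathbb C$, let $H$ and $R$ be as in Section~\ref{sec:couple}, and put $A=R^{-1}$ with $D(A)=R(H)$. Then $A$ is closed and invertible, and densely defined since $\mathcal P\subset D(A)$. It acts on coefficients by $\widehat{Af}(k)=2^k\hat f(k)$. For $f\in D(A)$ we have $\|Af\|_H=\|f\|_1$ and $\|f\|_H\le2\|f\|_1$, so the graph norm is equivalent to the norm of $X_1$, and $(H,D(A))$ is the couple \eqref{eq:couple} up to equivalent norms.

\emph{Sectoriality.} Replacing $z$ by $-\lambda$, we must show that for each $\omega<\pi$ the operators $\lambda(\lambda+A)^{-1}$ exist and are uniformly bounded for $\lambda\ne0$, $|\arg\lambda|\le\omega$. The candidate is the multiplier with symbol $m_k=\lambda/(\lambda+2^k)$. Boundedness of a symbol does not by itself control a multiplier on $H$, so we show that $(m_k)$ has bounded variation and sum by parts. We have $m_k\to0$, and $m_k-m_{k+1}=\int_{2^k}^{2^{k+1}}\lambda(\lambda+u)^{-2}\,du$ gives, with $u=|\lambda|v$,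
\[
\sum_{k\ge0}|m_k-m_{k+1}|\le\int_0^\infty\frac{|\lambda|\,du}{|\lambda+u|^2}=\int_0^\infty\frac{dv}{|e^{i\arg\lambda}+v|^2}\le\int_0^\infty\frac{dv}{1+2v\cos\omega+v^2}=C_\omega .
\]
Here $C_\omega<\infty$, since the denominator is $|e^{i\omega}+v|^2>0$. By M.~Riesz's theorem, the projection $P_+$ onto the frequencies $k\ge0$ is bounded on $L^s(\mathbb T)$; this is where $1<s<\infty$ is used. The partial sum operators $\Pi_kf=\sum_{l=0}^ke_l\hat f(l)=f-e_{k+1}P_+(e_{-k-1}f)$ on $H$ therefore have norm at most $1+\|P_+\|$. So $T=\sum_{k\ge0}(m_k-m_{k+1})\Pi_k$ converges in operator norm, $\|T\|\le C_\omega(1+\|P_+\|)$, and $\widehat{Tf}(l)=\sum_{k\ge l}(m_k-m_{k+1})\hat f(l)=m_l\hat f(l)$.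

For $f\in H$ put $h=f-Tf\in H$. Then $\hat h(l)=2^l(\lambda+2^l)^{-1}\hat f(l)$, so $Rh$ and $\lambda^{-1}Tf$ have the same coefficients $(\lambda+2^l)^{-1}\hat f(l)$. Thus $\lambda^{-1}Tf=Rh\in D(A)$ and $(\lambda+A)\lambda^{-1}Tf=Tf+h=f$. The operator $\lambda+A$ is injective because it multiplies the $l$-th coefficient by $\lambda+2^l\ne0$. Hence $\lambda(\lambda+A)^{-1}=T$, and $A$ is sectorial of angle $0$.

\emph{Imaginary powers.} Let $g(z)=z^{i\tau}$. Since $(z-A)^{-1}e_k=(z-2^k)^{-1}e_k$, Cauchy's formula gives $(g\varphi)(A)e_k=g(2^k)\varphi(2^k)e_k$; the arcs that close the contour near $0$ and $\infty$ contribute nothing in the limit, by the decay of $\varphi$. Also $A(1+A)^{-2}e_k=\varphi(2^k)e_k$. Hence $A^{i\tau}e_k=2^{ik\tau}e_k$, and on $\mathcal P$ the operator $A^{i\tau}$ coincides with the translation $U f=f(\cdot+\tau\log2)$, an isometry of $H$. If $f\in H$ and $f_n\in\mathcal P$ with $f_n\to f$, then $A^{i\tau}f_n=Uf_n\to Uf$, so $f\in D(A^{i\tau})$ and $A^{i\tau}f=Uf$ because $A^{i\tau}$ is closed. Thus $\|A^{i\tau}\|=1$.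

\emph{Failure of the embeddings.} The couple is the one in the proof of Theorem~\ref{thm:B}. If $s>2$, then $2>s'=\min(2,s')$ and the first embedding fails for $r=2$. If $s<2$, then $2<s'=\max(2,s')$ and the second embedding fails for $r=2$.
\end{proof}

Since $H$ has type $2$ for $s>2$ and cotype $2$ for $s<2$, the conclusion of (F3) fails for this $A$. In particular $A$ has no bounded $H^\infty$-calculus of any angle.

\section{Banach function spaces}\label{sec:lattice}

Let $(\Omega,\mu)$ be a $\sigma$-finite measure space and $L^0(\mu)$ the space of classes of measurable complex functions, with the topology of convergence in measure on sets of finite measure; it is Hausdorff because $\mu$ is $\sigma$-finite. A \emph{Banach function space} is a Banach space $Y$ continuously embedded in $L^0(\mu)$ with the \emph{ideal property}: if $|f|\le|g|$ a.e.\ and $g\in Y$, then $f\in Y$ and $\|f\|_Y\le\|g\|_Y$. Two such spaces $X_0,X_1$ form a couple, and $X_0+X_1\hookrightarrow L^0(\mu)$. The spaces in \eqref{eq:couple} are embedded in $L^0(\mathbb T)$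 when $X=\mathbb C$, so by Theorem~\ref{thm:A} the ideal property cannot be dropped from Theorem~\ref{thm:E}.

The ideal property removes the obstruction of Section~\ref{sec:idea}, because the norm does not see unimodular factors that depend on the point $\omega\in\Omega$. Instead of the function \eqref{eq:phases}, where the $k$-th piece carries the factor $2^{kz}$, one may use a single factor $w(\omega)^z$ with a base chosen at each point. As a result, the complex norm is governed by pointwise geometric means $g_0^{1-\theta}g_1^\theta$, as the next two lemmas show in the form that we need.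

\begin{lemma}\label{lem:mean1}
Let $g_0,g_1\in X_0\cap X_1$ be nonnegative with $\Lambda^{-1}g_0\le g_1\le\Lambda g_0$ for some constant $\Lambda\ge1$, and let $x$ be measurable with $|x|\le g_0^{1-\theta}g_1^\theta$. Then $\|x\|_{[\theta]}\le\max_j\|g_j\|_j$.
\end{lemma}

\begin{proof}
On $\{g_0>0\}=\{g_1>0\}$ put $w=g_1/g_0$ and $h=xg_0^{\theta-1}g_1^{-\theta}$; elsewhere put $w=1$ and $h=0$. Then $|h|\le1$ and $|\log w|\le\log\Lambda$. The series $w^z=\sum_nz^n(\log w)^n/n!$ converges in $L^\infty(\mu)$, so $z\mapsto w^z$ is an entire $L^\infty$-valued function, bounded by $\Lambda$ on $S$. The map $\psi\mapsto hg_0\psi$ is bounded from $L^\infty(\mu)$ to $X_0\cap X_1$, since $|hg_0\psi|\le\|\psi\|_{L^\infty}g_0$. Hence $F(z)=hg_0w^z$ is entire with values in $X_0\cap X_1$ and bounded on $S$. We have $F(\theta)=x$, because $x=0$ where $g_0=0$, and $|F(j+i\tau)|\le g_j$. The ideal property and \eqref{eq:upper} finish the proof.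
\end{proof}

\begin{lemma}\label{lem:mean2}
There is a constant $b_\theta$ such that for every $G\in\mathcal F_0$ there are nonnegative $g_j\in X_j$ with $\|g_j\|_j\le b_\theta\|G\|_{\mathcal F}$ for $j=0,1$ and $|G(\theta)|\le2g_0^{1-\theta}g_1^\theta$.
\end{lemma}

\begin{proof}
Write $G(z)=\sum_n\phi_n(z)x_n$, a finite sum with $x_n\in X_0\cap X_1$ and scalar entire functions $\phi_n$ bounded on $S$ by a constant $M$. Fix everywhere finite representatives of the $x_n$ and put $G(z,\omega)=\sum_n\phi_n(z)x_n(\omega)$ and $v=\sum_n|x_n|\in X_0\cap X_1$.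

\emph{The pointwise bound.} Let $u$ be entire and bounded on $S$. Apply Cauchy's formula to $u(z)e^{(z-\theta)^2}$ on the rectangle with vertices $\pm iT$, $1\pm iT$. Since $|e^{(z-\theta)^2}|\le e^{1-(\operatorname{Im}z)^2}$ on $S$, the horizontal sides contribute nothing as $T\to\infty$, and
\[
|u(\theta)|\le\sum_{j=0}^1\int_{\mathbb R}|u(j+i\tau)|\,Q(\tau)\,d\tau,\qquad Q(\tau)=\frac{e^{1-\tau^2}}{2\pi\min(\theta,1-\theta)} .
\]
Put $b_\theta=\int_{\mathbb R}Q$ and $g_j(\omega)=\int_{\mathbb R}|G(j+i\tau,\omega)|Q(\tau)\,d\tau$. These functions are measurable by Tonelli's theorem and finite, since $g_j\le b_\theta Mv$. For $a>0$ take $u(z)=a^{z-\theta}G(z,\omega)$; this gives $|G(\theta,\omega)|\le a^{-\theta}g_0(\omega)+a^{1-\theta}g_1(\omega)$. If $g_0(\omega)$ and $g_1(\omega)$ are positive, the choice $a=g_0(\omega)/g_1(\omega)$ makes both terms equal to $g_0^{1-\theta}g_1^\theta$. If $g_0(\omega)=0$ let $a\to0$, and if $g_1(\omega)=0$ let $a\to\infty$; then $G(\theta,\omega)=0$.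

\emph{The norm bound.} We do not assume that norm bounds survive pointwise limits, so we dominate $g_j$ by a finite sum plus a small multiple of $v$. Let $\epsilon>0$. Choose $T$ with $M\int_{|\tau|>T}Q\le\epsilon$, and split $[-T,T]$ into intervals $I_l\ni\tau_l$ so short that $|\phi_n(j+i\tau)-\phi_n(j+i\tau_l)|\le\epsilon$ for all $n$ and all $\tau\in I_l$. Then $|G(j+i\tau,\omega)|\le|G(j+i\tau_l,\omega)|+\epsilon v(\omega)$ on $I_l$, and
\[
g_j\le\sum_l\Big(\int_{I_l}Q\Big)|G(j+i\tau_l,\cdot)|+\epsilon(b_\theta+1)v .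
\]
By the ideal property, $g_j\in X_j$ and $\|g_j\|_j\le b_\theta\|G\|_{\mathcal F}+\epsilon(b_\theta+1)\|v\|_j$. Let $\epsilon\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:E} for type $p$]
Let $x\in(X_0,X_1)_{\theta,p}$ and write $x=\sum_{k\in\mathbb Z}x_k$ as in Lemma~\ref{lem:J}(b). We claim that for finite $I\subset\mathbb Z$ and $x_I=\sum_{k\in I}x_k$,
\begin{equation}\label{eq:typeclaim}
\|x_I\|_{[\theta]}\le C\max_{j=0,1}\Big(\sum_{k\in I}\|2^{k(j-\theta)}x_k\|_j^p\Big)^{1/p}
\end{equation}
with $C$ independent of $x$ and $I$. This suffices. The right side is at most $C$ times the $\ell^p(I)$-norm of $(2^{-k\theta}J(2^k,x_k))$, and $p<\infty$, so the partial sums over $|k|\le N$ are Cauchy in $[X_0,X_1]_\theta$. Their limit is $x$, because they converge to $x$ in $X_0+X_1$, and $\|x\|_{[\theta]}\le6C\|x\|_{\theta,p}$.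

In view of Lemma~\ref{lem:mean1} we look for $g_0,g_1$ whose geometric mean dominates $x_I$. The maximal functions
\[
g_j=\max_{k\in I}2^{k(j-\theta)}|x_k|\in X_0\cap X_1
\]
are enough, because at each point the pieces decay geometrically away from one scale. Indeed, $|x_k|\le2^{k\theta}g_0$ and $|x_k|\le2^{-k(1-\theta)}g_1$ for $k\in I$. If $I\subset[-N,N]$, then $2^{-N}g_0\le g_1\le2^Ng_0$, since $2^{k(1-\theta)}=2^k2^{-k\theta}$. Where $g_0=0$ we have $x_I=0$. At a point where $g_0>0$, let $m\in\mathbb Z$ satisfy $2^m\le g_1/g_0<2^{m+1}$, and use the first bound for $k\le m$ and the second for $k>m$: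
\[
|x_I|\le\frac{2^{m\theta}g_0}{1-2^{-\theta}}+\frac{2^{-(m+1)(1-\theta)}g_1}{1-2^{-(1-\theta)}}\le c_\theta\,g_0^{1-\theta}g_1^\theta .
\]
Lemma~\ref{lem:mean1} gives $\|x_I\|_{[\theta]}\le c_\theta\max_j\|g_j\|_j$.

It remains to bound $\|g_j\|_j$, and here type is used. For scalars, $|y_k|=|\mathbb E\,\varepsilon_k\sum_l\varepsilon_ly_l|\le\mathbb E|\sum_l\varepsilon_ly_l|$. Hence $g_j\le\mathbb E|\sum_{k\in I}\varepsilon_k2^{k(j-\theta)}x_k|$ pointwise, where the expectation is a finite average. The ideal property, the triangle inequality and type $p$ of $X_j$ give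
\[
\|g_j\|_j\le\mathbb E\Big\|\sum_{k\in I}\varepsilon_k2^{k(j-\theta)}x_k\Big\|_j\le C\Big(\sum_{k\in I}\|2^{k(j-\theta)}x_k\|_j^p\Big)^{1/p},
\]
which proves \eqref{eq:typeclaim}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:E} for cotype $q$]
It suffices to prove
\begin{equation}\label{eq:cotypeclaim}
\|G(\theta)\|_{\theta,q}\le C\|G\|_{\mathcal F},\qquad G\in\mathcal F_0 .
\end{equation}
Indeed, let $x=F(\theta)$ with $F\in\mathcal F$, and let $G_n\in\mathcal F_0$ with $G_n\to F$ in $\mathcal F$. By \eqref{eq:cotypeclaim} applied to $G_n-G_m$, the sequence $(G_n(\theta))$ is Cauchy in $(X_0,X_1)_{\theta,q}$. It converges to $x$ in $[X_0,X_1]_\theta$, hence in $X_0+X_1$. So $\|x\|_{\theta,q}\le C\|F\|_{\mathcal F}$, and we take the infimum over $F$.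

Let $y=G(\theta)\in X_0\cap X_1$ and let $g_0,g_1$ be as in Lemma~\ref{lem:mean2}. To apply Lemma~\ref{lem:J}(a) we must cut $y$ into pieces at dyadic scales. The ratio $g_1/g_0$ assigns a scale to each point: where $y\ne0$ both $g_j$ are positive and finite, so the sets
\[
E_k=\{y\ne0,\ 2^k\le g_1/g_0<2^{k+1}\},\qquad k\in\mathbb Z,
\]
partition $\{y\ne0\}$. Put $y_k=y\mathbf 1_{E_k}\in X_0\cap X_1$. From $|y|\le2g_0(g_1/g_0)^\theta=2g_1(g_0/g_1)^{1-\theta}$ we obtain
\[
2^{-k\theta}|y_k|\le2^{1+\theta}g_0\mathbf 1_{E_k},\qquad2^{k(1-\theta)}|y_k|\le2g_1\mathbf 1_{E_k},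
\]
and therefore $2^{-k\theta}J(2^k,y_k)\le4\big(\|g_0\mathbf 1_{E_k}\|_0+\|g_1\mathbf 1_{E_k}\|_1\big)$.

Cotype is used for the functions $g_j\mathbf 1_{E_k}$, whose supports are disjoint. For every finite $I\subset\mathbb Z$ and all signs, $|\sum_{k\in I}\varepsilon_kg_j\mathbf 1_{E_k}|\le g_j$. So cotype $q$ of $X_j$ and the ideal property bound the $\ell^q(I)$-norm of $(\|g_j\mathbf 1_{E_k}\|_j)_k$ by $C\|g_j\|_j\le Cb_\theta\|G\|_{\mathcal F}$, uniformly in $I$. Hence $\|(2^{-k\theta}J(2^k,y_k))_k\|_{\ell^q}\le8Cb_\theta\|G\|_{\mathcal F}$. By Lemma~\ref{lem:J}(a), $\sum_ky_k$ converges in $X_0+X_1$ to an element $\tilde y$ with $\|\tilde y\|_{\theta,q}\le8Cb_\theta c_\theta\|G\|_{\mathcal F}$. The partial sums converge to $\tilde y$ in $L^0(\mu)$, and they converge to $y$ pointwise, hence in $L^0(\mu)$. So $\tilde y=y$, which proves \eqref{eq:cotypeclaim}.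
\end{proof}

The exponents in Theorem~\ref{thm:E} cannot be improved for $p\in[1,2]$ and $q\in[2,\infty)$: the couples of Remark~\ref{rem:ls} consist of Banach function spaces over counting measure, and with $s=p$, respectively $s=q$, they satisfy the first embedding only for $r\le p$, respectively the second only for $r\ge q$.

\begin{thebibliography}{9}

\bibitem{BL}
Bergh and L\"ofstr\"om, \emph{Interpolation Spaces}.

\bibitem{HNVW}
Hyt\"onen, van Neerven, Veraar and Weis, \emph{Analysis in Banach Spaces I}.

\bibitem{VW}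
Mark Veraar and Lutz Weis, \emph{Estimates for vector-valued holomorphic functions and Littlewood-Paley-Stein theory}, arXiv:1506.08013 (2015).

\end{thebibliography}
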